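\title{Every compact space has a pin homogeneous power}

\begin{abstract}
Two points $a,b$ of a compact Hausdorff space $X$ are pin equivalent if there are a compact space $Y$, a quotient map $f\colon Y\to X$ and a homeomorphism of $Y$ that carries the fiber $f^{-1}\{a\}$ onto the fiber $f^{-1}\{b\}$; the space is pin homogeneous if all its points are pin equivalent. We prove that $X^\kappa$ is pin homogeneous for every compact $X$ and every infinite cardinal $\kappa$ that bounds the characters of the points of $X$. This bound on the exponent is exact whenever the character of $X$ is not constant, and for every regular uncountable $\lambda$ it is exact for some space of constant character $\lambda$. We also show that in a pin homogeneous space a single quotient map serves all pairs of points. The method is to replace the space $Y$ and the two maps by a closed relation on $X$.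
\end{abstract}

\section{Introduction}

All spaces in this paper are Hausdorff. A space is \emph{homogeneous} if for any two of its points some homeomorphism of the space onto itself carries the first to the second. We study a weakening of this property in which the homeomorphism is allowed to act on a larger space.

\begin{definition}\label{def:pinequiv}
Let $X$ be a compact space. Points $a,b\in X$ are \emph{pin equivalent} if there are a compact space $Y$, a quotient map $f\colon Y\to X$ and a homeomorphism $g\colon Y\to Y$ such that $g\,f^{-1}\{a\}=f^{-1}\{b\}$. The space $X$ is \emph{pin homogeneous} if every two of its points are pin equivalent.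
\end{definition}

A continuous map from a compact space onto a Hausdorff space is closed, hence a quotient map; so in Definition~\ref{def:pinequiv} ``quotient map'' means the same as ``continuous surjection''. Taking $Y=X$ and $f$ the identity, we see that homogeneous compact spaces are pin homogeneous. In general, every open set $W\supseteq f^{-1}\{a\}$ contains $f^{-1}(U)$ for the open neighborhood $U=X\setminus f(Y\setminus W)$ of $a$, so the neighborhoods of the fiber over $a$ reflect the neighborhoods of $a$. Pin equivalence thus compares how $a$ and $b$ are approached, while the passage to $Y$ may destroy the shape of $X$ near these points. For instance, an endpoint and the midpoint of $[0,1]$ are pin equivalent (Example~\ref{ex:interval}).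

Not everything is destroyed. A \emph{local base} at $x$ is a family of neighborhoods of $x$ such that every neighborhood of $x$ contains a member of the family, and the \emph{character} $\chi(x,X)$ is the least size of a local base at $x$. It equals $1$ if $x$ is isolated and is infinite otherwise, since the intersection of a finite local base is a neighborhood of $x$ contained in every neighborhood of $x$. We put $\chi(X)=\sup_{x\in X}\chi(x,X)$. Pin equivalent points have the same character (Corollary~\ref{cor:invariants}), so a convergent sequence with its limit is not pin homogeneous.

The following facts are known.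
\begin{enumerate}
\item[(K1)] If $X$ is compact and $\chi(x,X)\le\kappa$ for all $x\in X$, then $X\times 2^\kappa$ is pin homogeneous.
\item[(K2)] Every first countable compact space without isolated points is pin homogeneous.
\item[(K3)] Arbitrary products of pin homogeneous compact spaces are pin homogeneous.
\item[(K4)] No infinite compact $F$-space is pin homogeneous. (A compact space is an $F$-space if disjoint cozero sets have disjoint closures.)
\end{enumerate}
By (K1) every compact space is a factor of a pin homogeneous one. The question that we answer, posed in \cite{Milovich}, asks whether the other factors can be taken to be copies of the space itself: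
\begin{quote}
\emph{Does every compact space have a pin homogeneous power? That is, is there for every compact space $X$ a nonzero cardinal $\kappa$ such that $X^\kappa$ is pin homogeneous?}
\end{quote}

For ordinary homogeneity the answer is negative. In a product, the component of a point is the product of the components of its coordinates, so in every power of $[0,1]\cup\{2\}$ the constant point with value $2$ is a component by itself and the constant point with value $0$ is not. Pin equivalence does not see connectedness in this way (Example~\ref{ex:staircase}), and differences of character disappear in large powers: the constant point with value $p$ has character $\max(\mu,\chi(p,X))$ in an infinite power $X^\mu$ of a space with at least two points (Lemma~\ref{lem:charpower}). One is led to guess a positive answer, with exponent $\chi(X)$. It does not follow from (K1), because $2^\kappa$ need not be a factor of $X^\kappa$: if $X$ is connected, then so are its powers. What is true is that a copy of $2^\kappa$ passes through every point of $X^\kappa$ when $|X|\ge 2$, and this turns out to be enough.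

\begin{theorem}\label{thm:product}
Let $X=\prod_{i\in I}X_i$, where $I$ is infinite, each $X_i$ is a compact space with at least two points, and $\chi(X_i)\le|I|$ for all $i\in I$. Then $X$ is pin homogeneous.
\end{theorem}

\begin{corollary}\label{cor:answer}
Every compact space $X$ has a pin homogeneous power: $X^\kappa$ is pin homogeneous for every infinite cardinal $\kappa\ge\chi(X)$.
\end{corollary}

The next theorem describes how far the bound on the exponent is necessary. Its three cases exhaust the nonempty compact spaces.

\begin{theorem}\label{thm:sharp}
Let $X$ be a compact space.
\begin{enumerate}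
\item[(1)] If $x\mapsto\chi(x,X)$ is not constant, then for every cardinal $\mu\ge1$, the power $X^\mu$ is pin homogeneous if and only if $\mu\ge\chi(X)$.
\item[(2)] If $\chi(x,X)$ is constant with value $1$ or $\omega$, then $X^\mu$ is pin homogeneous for every $\mu\ge1$.
\item[(3)] If $\chi(x,X)$ is constant with value $\lambda>\omega$, then the infinite cardinals $\mu$ for which $X^\mu$ is pin homogeneous form a final segment of the infinite cardinals that contains every $\mu\ge\lambda$. For regular $\lambda>\omega$ this cannot be improved: there is a compact space $Z$, all of whose points have character $\lambda$, such that for every $\mu\ge1$ the power $Z^\mu$ is pin homogeneous if and only if $\mu\ge\lambda$. On the other hand, all powers of $2^\lambda$ are homogeneous.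
\end{enumerate}
\end{theorem}

Definition~\ref{def:pinequiv} lets $Y$ and $f$ depend on the pair of points. Our last result shows that this freedom is not needed.

\begin{theorem}\label{thm:uniform}
Let $X$ be a pin homogeneous compact space. Then there are a compact space $Y$ and a quotient map $f\colon Y\to X$ such that for all $a,b\in X$ there is a homeomorphism $h\colon Y\to Y$ with $h\,f^{-1}\{a\}=f^{-1}\{b\}$.
\end{theorem}

All proofs rest on a description of pin equivalence inside $X\times X$, given in Section~\ref{sec:pins}, which splits an equivalence between $a$ and $b$ into two independent one-sided problems. Section~\ref{sec:coding} solves the one-sided problem and proves Theorem~\ref{thm:product}. Theorem~\ref{thm:sharp} is proved in Sections~\ref{sec:invariants} and~\ref{sec:example}, and Theorem~\ref{thm:uniform} in Section~\ref{sec:free}. We use (K2) and (K3), and since both have short proofs by the same method, we include these; (K1) and (K4) are not used.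

\medskip
\noindent\textbf{Conventions.} We write $2=\{0,1\}$ with the discrete topology, and $2^J$ carries the product topology unless another one is named. Local bases may be taken to consist of open sets, by passing to interiors. If $\mathcal B$ is a local base at $a$, then $\bigcap_{U\in\mathcal B}\overline U=\{a\}$: a point $x\ne a$ has an open neighborhood disjoint from some $U\in\mathcal B$, and then $x\notin\overline U$. An infinite cardinal $\lambda$ is \emph{regular} if every subset of $\lambda$ with fewer than $\lambda$ elements is bounded in $\lambda$; equivalently, $\lambda$ is not a union of fewer than $\lambda$ sets of size less than $\lambda$. We use that $\kappa\cdot\kappa=\kappa$ for infinite $\kappa$, and its consequence that for infinite $\mu$, \emph{a union of fewer than $\mu$ finite sets has fewer than $\mu$ elements}. Exponents are nonzero. Powers of a space with at most one point have at most one point and are pin homogeneous.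

\section{Pin equivalence as a closed relation}\label{sec:pins}

For $R\subseteq X\times X$ and $A\subseteq X$ put $R(A)=\{y:(x,y)\in R\text{ for some }x\in A\}$, $R(x)=R(\{x\})$ and $R^{-1}=\{(y,x):(x,y)\in R\}$. If $X$ is compact and $R$ and $A$ are closed, then $R(A)$ is the projection of the compact set $R\cap(A\times X)$, hence closed; the same holds for $R^{-1}(A)$.

Given $Y$, $f$ and $g$ as in Definition~\ref{def:pinequiv}, the homeomorphism $g$ need not induce a map on $X$, since it may scatter a fiber over many fibers. It does induce a relation, namely the set of pairs $(f(y),f(g(y)))$, and this relation is one-to-one at the pair $(a,b)$.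

\begin{definition}
Let $X$ be compact and $a,b\in X$. A \emph{pin from $a$ to $b$} is a closed set $R\subseteq X\times X$ with $R(a)=\{b\}$ and $R^{-1}(b)=\{a\}$. It is \emph{left-full} if $R(x)\ne\emptyset$ for all $x\in X$, \emph{right-full} if $R^{-1}(y)\ne\emptyset$ for all $y\in X$, and \emph{full} if it is both.
\end{definition}

The set $\{(a,b)\}$ is always a pin from $a$ to $b$, so all the content lies in fullness. If $R$ is a pin from $a$ to $b$, then $R^{-1}$ is a pin from $b$ to $a$, and it is left-full exactly when $R$ is right-full.

\begin{proposition}\label{prop:pins}
Points $a,b$ of a compact space $X$ are pin equivalent if and only if there is a full pin from $a$ to $b$.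
\end{proposition}

\begin{proof}
Let $Y,f,g$ witness that $a$ and $b$ are pin equivalent, and let $R=\{(f(y),f(g(y))):y\in Y\}$. This is a continuous image of $Y$, hence compact and closed. It is full because $f$ and $f\circ g$ are onto. Since $g$ is a bijection that maps $f^{-1}\{a\}$ onto $f^{-1}\{b\}$, we have $f(y)=a$ if and only if $f(g(y))=b$. So a pair in $R$ has first coordinate $a$ if and only if it has second coordinate $b$, and such a pair exists by fullness. Thus $R(a)=\{b\}$ and $R^{-1}(b)=\{a\}$.

Conversely, let $R$ be a full pin from $a$ to $b$. We regard $R$ as a multivalued map and make it invertible by passing to its two-sided orbits: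
\[
Y=\{(x_n)_{n\in\mathbb Z}\in X^{\mathbb Z}:(x_n,x_{n+1})\in R\text{ for all }n\in\mathbb Z\}.
\]
Since $R$ is closed, $Y$ is closed in $X^{\mathbb Z}$, hence compact. The shift $g(x)_n=x_{n+1}$ and its inverse are continuous and map $Y$ into $Y$, so $g$ is a homeomorphism of $Y$. Let $f(x)=x_0$. Any point $x_0\in X$ extends to an element of $Y$: choose $x_{n+1}\in R(x_n)$ for $n\ge0$, by left-fullness, and $x_{n-1}\in R^{-1}(x_n)$ for $n\le0$, by right-fullness. So $f$ is a continuous surjection, hence a quotient map. For $x\in Y$ we have $(x_0,x_1)\in R$, so $x_0=a$ if and only if $x_1=b$; that is, $f(x)=a$ if and only if $f(g(x))=b$. As $g$ is a bijection, $g\,f^{-1}\{a\}=f^{-1}\{b\}$.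
\end{proof}

\begin{example}\label{ex:interval}
No homeomorphism of $[0,1]$ takes $0$ to $\frac12$, since removing $\frac12$ disconnects the interval and removing $0$ does not. But $R=\{(|2y-1|,y):y\in[0,1]\}$ is a full pin from $0$ to $\frac12$: it is closed, it is full because $y\mapsto|2y-1|$ maps $[0,1]$ onto $[0,1]$, and $|2y-1|=0$ if and only if $y=\frac12$.
\end{example}

\begin{corollary}\label{cor:equivprod}
Pin equivalence is an equivalence relation on every compact space. Moreover \textup{(K3)} holds: a product of pin homogeneous compact spaces is pin homogeneous.
\end{corollary}

\begin{proof}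
The diagonal is a full pin from $a$ to $a$, and the inverse of a full pin is a full pin. Let $R$ be a full pin from $a$ to $b$ and $R'$ one from $b$ to $c$. The set $Q$ of all $(x,z)$ such that $(x,y)\in R$ and $(y,z)\in R'$ for some $y$ is the projection of a closed subset of $X^3$, hence closed, and $Q(x)=R'(R(x))$, $Q^{-1}(z)=R^{-1}(R'^{-1}(z))$. So $Q$ is a full pin from $a$ to $c$.

Let $a,b\in\prod_iX_i$ and let $R_i$ be a full pin from $a_i$ to $b_i$ in $X_i$. The set $R=\{(x,y):(x_i,y_i)\in R_i\text{ for all }i\}$ is closed, and $R(x)=\prod_iR_i(x_i)$, $R^{-1}(y)=\prod_iR_i^{-1}(y_i)$. So $R$ is a full pin from $a$ to $b$.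
\end{proof}

A homeomorphism cannot be assembled from a map in each direction, but a full pin can. This is the advantage of relations, and the reason why a copy of $2^\kappa$ will serve in place of a factor.

\begin{lemma}\label{lem:halves}
Let $X$ be compact. If there are a left-full pin $R_1$ from $a$ to $b$ and a left-full pin $R_2$ from $b$ to $a$, then $a$ and $b$ are pin equivalent.
\end{lemma}

\begin{proof}
The set $R=R_1\cup R_2^{-1}$ is closed. It is left-full because it contains $R_1$ and right-full because it contains $R_2^{-1}$. Moreover $R(a)=R_1(a)\cup R_2^{-1}(a)=\{b\}$ and $R^{-1}(b)=R_1^{-1}(b)\cup R_2(b)=\{a\}$. Apply Proposition~\ref{prop:pins}.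
\end{proof}

\section{Left-full pins through Cantor cubes}\label{sec:coding}

By Lemma~\ref{lem:halves}, a compact space is pin homogeneous as soon as there is a left-full pin from each point to each point. The simplest left-full pin from $a$ to $b$ is the graph of a continuous map $\varphi\colon X\to X$ with $\varphi^{-1}\{b\}=\{a\}$. Such a map need not exist, and the following example shows what to do then.

\begin{example}\label{ex:staircase}
Let $X$ be the topological sum of $[0,1]$ and the middle-thirds Cantor set $C$, let $a$ be the point $0$ of $[0,1]$ and $b$ the point $0$ of $C$. From $b$ to $a$ there is a continuous map: let $\varphi$ be the inclusion $C\to[0,1]$ on $C$ and send the summand $[0,1]$ to its point $1$. From $a$ to $b$ there is none, because a continuous map with $\varphi(a)=b$ sends the connected set $[0,1]$ to $\{b\}$. Instead, let $z_n$ be the point $3^{-n}$ of $C$ and consider the staircase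
\[
R=\{(a,b)\}\cup\bigl(C\times\{z_0\}\bigr)\cup\bigcup_{n\ge0}\bigl([2^{-n-1},2^{-n}]\times\{z_n\}\bigr),
\]
with the intervals taken in the summand $[0,1]$. Each piece is compact and every neighborhood of $(a,b)$ contains all but finitely many pieces, so $R$ is compact. It is left-full because the intervals cover $(0,1]$. We have $R(a)=\{b\}$ because $a$ lies in none of the intervals, and $R^{-1}(b)=\{a\}$ because $z_n\ne b$ for all $n$. By Lemma~\ref{lem:halves}, $a$ and $b$ are pin equivalent.
\end{example}

In terms of the local base $U_n=[0,2^{-n-1})$ at $a$, the staircase asks of a point $x$ the questions ``is $x\in U_n$?'' and sends $x$ to $z_n$, where $n$ is the number of the first question answered in the negative. The answer to the $n$th question is discontinuous at the boundary point $2^{-n-1}$, and there the relation accepts both answers: $R(2^{-n-1})=\{z_n,z_{n+1}\}$. A continuous map cannot jump, but a closed relation can.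

For a point $a$ of uncountable character the neighborhoods need not be linearly ordered, and the first negative answer may say little about the position of $x$. We then record all the answers, as a point of a Cantor cube $2^J$ whose origin $\mathbf 0$ stands for ``yes to every question''. What we need at $b$ is room for this record.

\begin{lemma}\label{lem:coding}
Let $X$ be compact, let $a,b\in X$, and let $J$ be a set. Suppose that
\begin{enumerate}
\item[(i)] there are open neighborhoods $U_j$ $(j\in J)$ of $a$ with $\bigcap_{j\in J}\overline{U_j}=\{a\}$, and
\item[(ii)] there is a continuous map $e\colon 2^J\to X$ with $e^{-1}\{b\}=\{\mathbf 0\}$.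
\end{enumerate}
Then there is a left-full pin from $a$ to $b$.
\end{lemma}

\begin{proof}
For $j\in J$ let
\[
D_j=\bigl(\overline{U_j}\times\{0\}\bigr)\cup\bigl((X\setminus U_j)\times\{1\}\bigr)\subseteq X\times2,
\]
the closure of the graph of the characteristic function of $X\setminus U_j$. The set
\[
T=\{(x,t)\in X\times2^J:(x,t_j)\in D_j\text{ for all }j\in J\}
\]
is closed in $X\times 2^J$, hence compact, and so $R=\{(x,e(t)):(x,t)\in T\}$ is compact and therefore closed in $X\times X$.

Given $x\in X$, let $t_j=0$ if $x\in U_j$ and $t_j=1$ otherwise. Then $(x,t)\in T$, so $R$ is left-full. Since $a\in U_j$ for all $j$, we have $(a,t)\in T$ if and only if $t=\mathbf 0$; hence $R(a)=\{e(\mathbf 0)\}=\{b\}$. If $(x,b)\in R$, then $(x,t)\in T$ for some $t$ with $e(t)=b$. By (ii), $t=\mathbf 0$, so $x\in\overline{U_j}$ for all $j$, and $x=a$ by (i). Thus $R^{-1}(b)=\{a\}$.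
\end{proof}

In a product, the room for the record is provided by the coordinates: each question gets a coordinate $k$ of its own, and the answer is stored by staying at $b_k$ or moving away from it.

\begin{proof}[Proof of Theorem~\ref{thm:product}]
The space $X$ is compact by Tychonoff's theorem. By Lemma~\ref{lem:halves} it suffices to find a left-full pin from $a$ to $b$ for arbitrary $a,b\in X$. Let $\pi_i\colon X\to X_i$ be the projections.

For each $i\in I$ let $\mathcal B_i$ be a local base of open sets at $a_i$ in $X_i$ with $|\mathcal B_i|\le|I|$, and let $J=\{(i,U):i\in I,\ U\in\mathcal B_i\}$. For $j=(i,U)\in J$ put $U_j=\pi_i^{-1}(U)$, an open neighborhood of $a$ with $\overline{U_j}\subseteq\pi_i^{-1}(\overline U)$. If $x\in\overline{U_j}$ for all $j$, then $x_i\in\bigcap_{U\in\mathcal B_i}\overline U=\{a_i\}$ for every $i$, so $x=a$. This is condition (i) of Lemma~\ref{lem:coding}.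

Since $I$ is infinite, $|J|\le|I|\cdot|I|=|I|$; fix an injection $\gamma\colon J\to I$. Since $|X_k|\ge2$, we can fix $z_k\in X_k\setminus\{b_k\}$ for each $k\in I$. Define $e\colon 2^J\to X$ by
\[
e(t)_k=\begin{cases} z_k&\text{if }k=\gamma(j)\text{ for some }j\in J\text{ with }t_j=1,\\ b_k&\text{otherwise.}\end{cases}
\]
As $\gamma$ is injective, each coordinate of $e(t)$ depends on at most one coordinate of $t$, so $e$ is continuous. We have $e(\mathbf 0)=b$, and if $t_j=1$ for some $j$, then $e(t)_{\gamma(j)}=z_{\gamma(j)}\ne b_{\gamma(j)}$. This is condition (ii), and Lemma~\ref{lem:coding} gives the pin.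
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:answer}]
If $|X|\le1$ there is nothing to prove. If $|X|\ge2$, apply Theorem~\ref{thm:product} with $I=\kappa$ and $X_i=X$ for all $i$.
\end{proof}

\begin{remark}
The assumption $|X_k|\ge2$ provides the points $z_k$. Without it, all factors but one could be singletons, and the remaining one a convergent sequence with its limit. The assumption $\chi(X_i)\le|I|$ provides the injection $\gamma$, and Theorem~\ref{thm:sharp}(1) shows that it cannot be omitted. For infinite $\kappa$ and $|X|\ge2$, fact (K1) is the case of Theorem~\ref{thm:product} in which one factor is $X$ and $\kappa$ factors are $2$.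
\end{remark}

A convergent sequence also provides room, for countably many questions.

\begin{proposition}\label{prop:firstcountable}
Fact \textup{(K2)} holds: every first countable compact space $X$ without isolated points is pin homogeneous.
\end{proposition}

\begin{proof}
Let $a,b\in X$. Let $(U_n)_{n<\omega}$ list a local base of open sets at $a$; it satisfies (i) of Lemma~\ref{lem:coding} with $J=\omega$. Let $V_0\supseteq V_1\supseteq\cdots$ be a local base at $b$. Since $b$ is not isolated, there are points $z_n\in V_n\setminus\{b\}$. Put $e(\mathbf 0)=b$, and for $t\ne\mathbf 0$ put $e(t)=z_n$, where $n$ is least with $t_n=1$. For such $t$ and $n$, the map $e$ is constant on the open set of points that agree with $t$ at coordinates $0,\dots,n$. It is continuous at $\mathbf 0$ because it maps $\{t:t_0=\dots=t_{m-1}=0\}$ into $V_m$. Also $e^{-1}\{b\}=\{\mathbf 0\}$. Lemmas~\ref{lem:coding} and~\ref{lem:halves} complete the proof.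
\end{proof}

\section{Invariants of pins and the least exponent}\label{sec:invariants}

To show that small powers fail, we need properties of points that pins preserve. Besides the character we use a long version of convergent sequences. A family $(a_\xi)_{\xi\in\Lambda}$ of points of $X$ \emph{converges cofinitely} to $a$ if every neighborhood of $a$ contains $a_\xi$ for all but finitely many $\xi\in\Lambda$, and it does so \emph{nontrivially} if in addition $a_\xi\ne a$ for all $\xi$. For $\Lambda=\omega$ this is ordinary convergence of sequences.

\begin{lemma}\label{lem:invariants}
Let $R$ be a left-full pin from $a$ to $b$ in a compact space $X$.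
\begin{enumerate}
\item[(a)] $\chi(a,X)\le\chi(b,X)$.
\item[(b)] If some family indexed by $\Lambda$ converges cofinitely and nontrivially to $a$, then some family indexed by $\Lambda$ converges cofinitely and nontrivially to $b$.
\end{enumerate}
\end{lemma}

\begin{proof}
For an open neighborhood $V$ of $b$ let
\[
V^*=\{x\in X:R(x)\subseteq V\}=X\setminus R^{-1}(X\setminus V).
\]
The second description shows that $V^*$ is open, and $a\in V^*$ because $R(a)=\{b\}$.

(a) Let $\mathcal V$ be a local base of open sets at $b$; we show that $\{V^*:V\in\mathcal V\}$ is a local base at $a$. Let $U$ be an open neighborhood of $a$. The set $R(X\setminus U)$ is closed, and it does not contain $b$ because $R^{-1}(b)=\{a\}\subseteq U$. Choose $V\in\mathcal V$ disjoint from $R(X\setminus U)$. If $x\notin U$, then $R(x)$ is disjoint from $V$ and is nonempty by left-fullness, so $x\notin V^*$. Hence $V^*\subseteq U$.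

(b) Let $(a_\xi)_{\xi\in\Lambda}$ be the given family and choose $b_\xi\in R(a_\xi)$, using left-fullness. Then $b_\xi\ne b$, since $R^{-1}(b)=\{a\}$ and $a_\xi\ne a$. If $V$ is an open neighborhood of $b$, then $a_\xi\in V^*$ for all but finitely many $\xi$, and for these $b_\xi\in V$.
\end{proof}

The inequality in (a) can be strict: if $a$ is isolated and $z\ne b$, then $\{(a,b)\}\cup\bigl((X\setminus\{a\})\times\{z\}\bigr)$ is a left-full pin from $a$ to $b$, whatever the character of $b$. So both pins in Lemma~\ref{lem:halves} are needed. For a full pin $R$, the lemma applies to $R$ and to $R^{-1}$, and Proposition~\ref{prop:pins} gives the following.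

\begin{corollary}\label{cor:invariants}
If $a$ and $b$ are pin equivalent points of a compact space $X$, then $\chi(a,X)=\chi(b,X)$, and for every set $\Lambda$, some family indexed by $\Lambda$ converges cofinitely and nontrivially to $a$ if and only if the same holds for $b$.
\end{corollary}

For $p\in X$ let $p^\mu$ denote the point of $X^\mu$ with all coordinates equal to $p$, and let $\pi_i\colon X^\mu\to X$ be the projections. A \emph{box} around $p^\mu$ is a finite intersection of sets $\pi_i^{-1}(U)$ with $U$ an open neighborhood of $p$.

\begin{lemma}\label{lem:charpower}
Let $X$ be a space with $|X|\ge2$ and let $p\in X$. Then $\chi(p^\mu,X^\mu)=\chi(p,X)$ for finite $\mu\ge1$, and $\chi(p^\mu,X^\mu)=\max(\mu,\chi(p,X))$ for infinite $\mu$.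
\end{lemma}

\begin{proof}
Let $\mathcal B$ be a local base of open sets at $p$ of size $\chi(p,X)$. Every box around $p^\mu$ contains a set $\bigcap_{i\in F}\pi_i^{-1}(U)$ with $F\subseteq\mu$ finite and $U\in\mathcal B$. If $\mu$ is finite we may take $F=\mu$, and we obtain a local base of size at most $\chi(p,X)$. If $\mu$ is infinite, it has $\mu$ finite subsets, and we obtain a local base of size at most $\mu\cdot\chi(p,X)=\max(\mu,\chi(p,X))$.

The projection $\pi_0$ is open and continuous, so it maps a local base at $p^\mu$ to a local base at $p$. Hence $\chi(p,X)\le\chi(p^\mu,X^\mu)$. Finally let $\mu$ be infinite, and suppose that there is a local base at $p^\mu$ with fewer than $\mu$ members. Replacing each member by a box contained in it, we may assume that all members are boxes. Each box restricts finitely many coordinates, so some coordinate $i<\mu$ is restricted by none of them, and $\pi_i$ maps every member onto $X$. Since $|X|\ge2$, there is an open set $U$ with $p\in U\ne X$, and the neighborhood $\pi_i^{-1}(U)$ of $p^\mu$ contains no member of the base, a contradiction.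
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}(1)]
Fix $p,q\in X$ with $\chi(p,X)<\chi(q,X)$. Then $|X|\ge2$ and $\chi(q,X)$ is infinite, so $\chi(X)$ is infinite. If $\mu\ge\chi(X)$, then $X^\mu$ is pin homogeneous by Corollary~\ref{cor:answer}.

Conversely, let $X^\mu$ be pin homogeneous. By Corollary~\ref{cor:invariants}, the cardinal $\chi(r^\mu,X^\mu)$ does not depend on $r\in X$. If $\mu$ were finite, Lemma~\ref{lem:charpower} would give $\chi(p,X)=\chi(q,X)$. So $\mu$ is infinite and $\max(\mu,\chi(r,X))$ does not depend on $r$. If $\chi(q,X)>\mu$, then $\chi(q,X)$ exceeds both $\mu$ and $\chi(p,X)$, so the values for $r=q$ and $r=p$ differ. Hence $\chi(q,X)\le\mu$, the common value is $\mu$, and $\chi(r,X)\le\mu$ for all $r\in X$. That is, $\mu\ge\chi(X)$.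
\end{proof}

\begin{example}
Every infinite cardinal $\lambda$ occurs as the least exponent. Let $X=D\cup\{\infty\}$ be the one-point compactification of a discrete space $D$ of size $\lambda$. The neighborhoods of $\infty$ are the complements of finite subsets of $D$, and there are $\lambda$ of them. Fewer than $\lambda$ of them have a point $d\in D$ in common, so that none is contained in $X\setminus\{d\}$. Hence $\chi(\infty,X)=\lambda$, the other points have character $1$, and $X^\mu$ is pin homogeneous if and only if $\mu\ge\lambda$.
\end{example}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}(2)]
If all characters are $1$, then $X$ is discrete and compact, hence finite. We may assume $X\ne\emptyset$ and identify $X$ with a finite cyclic group; then $X^\mu$ is a topological group, and translations make it homogeneous. If all characters are $\omega$, then $X$ is first countable without isolated points. It is pin homogeneous by Proposition~\ref{prop:firstcountable}, and so are its powers by Corollary~\ref{cor:equivprod}.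
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}(3), first and last assertions]
If all characters equal $\lambda>\omega$, then $X^\mu$ is pin homogeneous for all $\mu\ge\lambda$ by Corollary~\ref{cor:answer}. If $\mu\le\nu$ are infinite and $X^\mu$ is pin homogeneous, then $\mu\cdot\nu=\nu$, so $X^\nu$ is homeomorphic to $(X^\mu)^\nu$, which is pin homogeneous by Corollary~\ref{cor:equivprod}. So these exponents form a final segment. Every power of $2^\lambda$ is a power of the two-element group, hence homogeneous.
\end{proof}

All points of $2^\lambda$ have character $\lambda$, by Lemma~\ref{lem:charpower} for the origin and by homogeneity for the others. So for constant character $\lambda$ the least exponent can be as small as $1$. The next section shows that it can be as large as $\lambda$.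

\section{Constant character and least exponent $\lambda$}\label{sec:example}

Let $\lambda$ be a regular uncountable cardinal. We need a compact space $Z$ in which the character distinguishes no two points, and two points $p,q\in Z$ such that $p^\mu$ and $q^\mu$ are distinguished by the second invariant of Corollary~\ref{cor:invariants} for all $\mu<\lambda$. Convergent sequences do not suffice. If $\mu$ is infinite and $z\ne q$, the points of $Z^\mu$ with $n$th coordinate $z$ and all other coordinates $q$ converge to $q^\mu$ as $n\to\infty$. This produces cofinitely convergent families of size $\mu$ only, and so we use families of size $\lambda$.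

For $p$ we take the origin of the Cantor cube $2^\lambda$. Let $e_\xi\in\{0,1\}^\lambda$ $(\xi<\lambda)$ be the point whose only nonzero coordinate is the $\xi$th. A box around $p$ restricts finitely many coordinates, so $(e_\xi)_{\xi<\lambda}$ converges cofinitely and nontrivially to $p$. For $q$ we want the opposite extreme. A point is a \emph{$P$-point} if every countable intersection of its neighborhoods is a neighborhood of it. The largest element of the ordinal space $\lambda+1$ is a $P$-point of character $\lambda$, but that space has isolated points. The lexicographic order on $\{0,1\}^\lambda$ repairs this defect.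

For distinct $s,t\in\{0,1\}^\lambda$ let $\Delta(s,t)$ be the least $\alpha$ with $s(\alpha)\ne t(\alpha)$, and put $s<t$ if $s(\Delta(s,t))=0$. Let $L$ be the set $\{0,1\}^\lambda$ with this linear order and the order topology, which is generated by the rays $(\leftarrow,t)=\{s:s<t\}$ and $(t,\rightarrow)=\{s:s>t\}$. Recall that a linearly ordered set is compact in the order topology if every subset, including the empty one, has a least upper bound. Let $q\in L$ be the constant function $0$, the least element of $L$.

\begin{lemma}\label{lem:lex}
The space $L$ is compact, $\chi(x,L)=\lambda$ for all $x\in L$, and $q$ is a $P$-point of $L$.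
\end{lemma}

\begin{proof}
\emph{Compactness.} Let $A\subseteq L$. Define $s\in L$ by recursion: $s(\alpha)=1$ if and only if some $x\in A$ agrees with $s$ below $\alpha$ and has $x(\alpha)=1$. Let $x\in A$ with $x\ne s$, and let $\alpha=\Delta(x,s)$. If $x(\alpha)=1$, then $s(\alpha)=1$ by definition, which is impossible; so $x(\alpha)=0$ and $x<s$. Thus $s$ is an upper bound of $A$. Let $t<s$ and $\alpha=\Delta(t,s)$, so that $t(\alpha)=0$ and $s(\alpha)=1$. Some $x\in A$ agrees with $s$, hence with $t$, below $\alpha$ and has $x(\alpha)=1$. Then $x>t$, so $t$ is not an upper bound of $A$. Hence $s=\sup A$.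

\emph{A local base at $x$.} Fix $x\in L$ and let $N_0=\{\beta:x(\beta)=0\}$ and $N_1=\{\beta:x(\beta)=1\}$. For $\beta\in N_0$ let $u_\beta$ agree with $x$ below $\beta$, take the value $1$ at $\beta$ and the value $0$ above $\beta$. For $\beta\in N_1$ let $l_\beta$ agree with $x$ below $\beta$, take the value $0$ at $\beta$ and the value $1$ above $\beta$. If $t>x$ and $\beta=\Delta(x,t)$, then $\beta\in N_0$ and
\begin{equation}\label{eq:ubeta}
x<u_\beta\le t,
\end{equation}
because $u_\beta$ agrees with $t$ up to and including $\beta$ and vanishes afterwards. The map $t\mapsto1-t$ reverses the order of $L$, so it is a homeomorphism, and it exchanges the two constructions. Hence if $t<x$, then $t\le l_\beta<x$ with $\beta=\Delta(x,t)\in N_1$. Every neighborhood of $x$ contains a set that contains $x$ and is $L$, a ray, or the intersection of two rays; we may now shrink the rays to the form $(\leftarrow,u_\beta)$ and $(l_\alpha,\rightarrow)$. There are at most $\lambda$ such sets, so $\chi(x,L)\le\lambda$.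

\emph{The lower bound.} One of $N_0,N_1$ has size $\lambda$, and by the symmetry $t\mapsto 1-t$ we may assume that it is $N_0$. Then $N_0$ is unbounded in $\lambda$. If $\beta<\beta'$ are in $N_0$, then $u_\beta$ and $u_{\beta'}$ agree below $\beta$, while $u_{\beta'}(\beta)=x(\beta)=0$ and $u_\beta(\beta)=1$; so $u_{\beta'}<u_\beta$. Let $\mathcal B$ be a family of fewer than $\lambda$ neighborhoods of $x$. By \eqref{eq:ubeta}, each $B\in\mathcal B$ contains the interval $[x,u_{\beta_B})$ for some $\beta_B\in N_0$. Since $\lambda$ is regular, there is $\beta\in N_0$ with $\beta>\beta_B$ for all $B\in\mathcal B$. Then $x<u_\beta<u_{\beta_B}$, so $u_\beta\in B$ for all $B\in\mathcal B$, and no member of $\mathcal B$ is contained in the neighborhood $(\leftarrow,u_\beta)$ of $x$. So $\mathcal B$ is not a local base, and $\chi(x,L)=\lambda$.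

\emph{The point $q$.} For $x=q$ we have $N_0=\lambda$ and $u_\beta=e_\beta$, so the rays $(\leftarrow,e_\beta)$, $\beta<\lambda$, form a decreasing local base at $q$. Given neighborhoods $W_n\supseteq(\leftarrow,e_{\beta_n})$ for $n<\omega$, let $\beta=\sup_n\beta_n$. Then $\beta<\lambda$ because $\lambda$ is regular and uncountable, and $\bigcap_nW_n\supseteq(\leftarrow,e_\beta)$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}(3), the example]
Let $Z$ be the topological sum of the Cantor cube $2^\lambda$ and $L$. It is compact, all its points have character $\lambda$, and $q$ is a $P$-point of $Z$, since both summands are open. By Corollary~\ref{cor:answer}, $Z^\mu$ is pin homogeneous for $\mu\ge\lambda$. Let $1\le\mu<\lambda$; we show that $p^\mu$ and $q^\mu$ are not pin equivalent.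

For $\xi<\lambda$ let $a_\xi\in Z^\mu$ have $0$th coordinate equal to the point $e_\xi$ of the summand $2^\lambda$ and all other coordinates equal to $p$. Then $a_\xi\ne p^\mu$, and a box around $p^\mu$ contains $a_\xi$ as soon as its $0$th side contains $e_\xi$. So $(a_\xi)_{\xi<\lambda}$ converges cofinitely and nontrivially to $p^\mu$.

If $p^\mu$ and $q^\mu$ were pin equivalent, then by Corollary~\ref{cor:invariants} some family $(b_\xi)_{\xi<\lambda}$ would converge cofinitely and nontrivially to $q^\mu$. For $i<\mu$ let $\Xi_i=\{\xi<\lambda:\pi_i(b_\xi)\ne q\}$. Since $b_\xi\ne q^\mu$ for all $\xi$, the $\mu$ sets $\Xi_i$ cover $\lambda$, and since $\mu<\lambda$, some $\Xi_i$ is infinite. Let $\Xi\subseteq\Xi_i$ be countably infinite. The set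
\[
V=\bigcap_{\xi\in\Xi}\bigl(Z\setminus\{\pi_i(b_\xi)\}\bigr)
\]
is a countable intersection of neighborhoods of the $P$-point $q$, hence a neighborhood of $q$. Then $\pi_i^{-1}(V)$ is a neighborhood of $q^\mu$ that omits $b_\xi$ for all $\xi$ in the infinite set $\Xi$, a contradiction.
\end{proof}

\begin{remark}
Regularity of $\lambda$ is used only in Lemma~\ref{lem:lex}, and it is needed there: if $\lambda$ is singular and $E\subseteq\lambda$ is an unbounded set of size less than $\lambda$, then the rays $(\leftarrow,e_\beta)$ with $\beta\in E$ form a local base at $q$, so $\chi(q,L)<\lambda$. Uncountability makes $q$ a $P$-point; for $\lambda=\omega$ there is no such example, by Theorem~\ref{thm:sharp}(2).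
\end{remark}

\section{One quotient map for all pairs}\label{sec:free}

In the proof of Proposition~\ref{prop:pins} a full pin was unfolded along $\mathbb Z$, and the shift became the homeomorphism. To treat all pairs at once we need one shift for each pair, so we index the coordinates by a group with one generator for each pair. The group should have no relations. If two generators $s,t$ commuted, the coordinate at $st=ts$ would have to lie in $R_t(x_s)\cap R_s(x_t)$, where $R_s,R_t$ are the corresponding pins, and fullness does not make this set nonempty. In a free group every coordinate is chosen subject to a single condition.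

Recall that every element of the free group $F$ on a set $S$ is represented by exactly one \emph{reduced word}, that is, a finite string of letters $s$ and $s^{-1}$ $(s\in S)$ in which no letter is adjacent to its inverse; the empty word represents the identity $1$. For $S$ a singleton, $F$ is $\mathbb Z$.

\begin{proof}[Proof of Theorem~\ref{thm:uniform}]
Let $S=X\times X$. By Proposition~\ref{prop:pins}, choose for each $s=(a,b)\in S$ a full pin $R_s$ from $a$ to $b$. Let $F$ be the free group on $S$, and put
\[
Y=\{(x_w)_{w\in F}\in X^F:(x_w,x_{ws})\in R_s\text{ for all }w\in F,\ s\in S\},\qquad f(x)=x_1.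
\]
Each $R_s$ is closed, so $Y$ is closed in $X^F$, hence compact, and $f$ is continuous.

\emph{The map $f$ is onto.} Given $x_1\in X$, define $x_w$ by recursion on the length of the reduced word of $w$. If this word is a word $v$ followed by $s\in S$, choose $x_w\in R_s(x_v)$; if it is $v$ followed by $s^{-1}$, choose $x_w\in R_s^{-1}(x_v)$. These choices are possible because $R_s$ is full. Let $w\in F$ and $s\in S$. If the reduced word of $w$ does not end in $s^{-1}$, then the reduced word of $ws$ is that of $w$ followed by $s$, so $x_{ws}\in R_s(x_w)$. If it is $v$ followed by $s^{-1}$, then $ws=v$ and $x_w\in R_s^{-1}(x_{ws})$. In both cases $(x_w,x_{ws})\in R_s$. So $x\in Y$, the map $f$ is onto, and therefore it is a quotient map.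

\emph{The homeomorphisms.} The conditions that define $Y$ multiply the index on the right, so they are preserved by translating the index on the left. Precisely, for $u\in F$ let $(h_ux)_w=x_{uw}$. This map is continuous on $X^F$, and for $x\in Y$, $w\in F$, $t\in S$ we have $((h_ux)_w,(h_ux)_{wt})=(x_{uw},x_{(uw)t})\in R_t$. So $h_u$ maps $Y$ into $Y$. The maps $h_u$ and $h_{u^{-1}}$ are inverse to each other, so $h_u$ is a homeomorphism of $Y$.

Let $a,b\in X$ and $s=(a,b)$. For $x\in Y$ we have $(x_1,x_s)\in R_s$, so $x_1=a$ if and only if $x_s=b$. Since $x_1=f(x)$ and $x_s=f(h_sx)$, and $h_s$ is a bijection, $h_s\,f^{-1}\{a\}=f^{-1}\{b\}$.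
\end{proof}

\begin{thebibliography}{9}
\bibitem{Milovich} David Milovich, \emph{Between homeomorphism type and Tukey type}, arXiv:1902.06152 (2019).
\end{thebibliography}
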